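# Cuspidal cohomology of lattices in $\mathrm{SL}(2,\mathbb C)$: vanishing by Galois twisting, nonvanishing by base change

## 1. Three theorems on $H^1_{\rm cusp}(\Delta,E_n)$

Let $G=\mathrm{SL}(2,\mathbb C)$. Let $\mathrm{Sym}^p$ be the $p$-th symmetric power of the standard representation of $G$ on $\mathbb C^2$, let $\overline{\mathrm{Sym}}{}^q$ be the complex conjugate of $\mathrm{Sym}^q$, and put
$$E_{p,q}=\mathrm{Sym}^p\otimes\overline{\mathrm{Sym}}{}^q,\qquad E_n=E_{n,n}.$$

**Theorem 1.** Let $F$ be a cubic field with one real place $r$ and one complex place, given by $\tau,\bar\tau:F\to\mathbb C$; for example $F=\mathbb Q[x]/(x^3-x+1)$. Let $D$ be a quaternion algebra over $F$ ramified exactly at $r$ and at one finite place, let $\mathcal O\subset D$ be an order, $\mathcal O^1$ its group of elements of reduced norm $1$, and let $\Gamma=\rho_\tau(\mathcal O^1)$, where $\rho_\tau:D\to D\otimes_{F,\tau}\mathbb C\cong M_2(\mathbb C)$. Then $\Gamma$ is a cocompact lattice in $G$, and $H^*(\Delta,E_{p,q})=0$ in all degrees, for every finite-index $\Delta\le\Gamma$ and all $(p,q)\neq(0,0)$. In particular $H^1_{\rm cusp}(\Delta,E_n)=0$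 for all such $\Delta$ and all $n\ge1$.

**Theorem 2.** Every lattice $\Gamma$ in $G$ has a finite-index subgroup $\Delta$ with $H^1_{\rm cusp}(\Delta,\mathbb C)\ne0$.

**Theorem 3.** Let $\Gamma$ be an arithmetic lattice in $G$ with field $F$. The following are equivalent:

1. $H^1_{\rm cusp}(\Delta,E_n)\ne0$ for some $n\ge1$ and some finite-index $\Delta\le\Gamma$;
2. for every $n\ge0$ there is a finite-index $\Delta\le\Gamma$ with $H^1_{\rm cusp}(\Delta,E_n)\ne0$;
3. there is one finite-index $\Delta\le\Gamma$ with $H^1_{\rm cusp}(\Delta,E_n)\ne0$ for all $n\ge0$;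
4. $F$ is a quadratic extension of a totally real field.

If they fail (for example whenever $[F:\mathbb Q]$ is odd), then $\Gamma$ is cocompact and $H^*(\Delta,E_{p,q})=0$ for all finite-index $\Delta\le\Gamma$ and all $(p,q)\ne(0,0)$.

These theorems answer a question of Finis, Grunewald and Tirao (*The cohomology of lattices in SL(2,C)*, arXiv:0808.1204 (2008)). Given a lattice $\Gamma$ and $n\ge0$, can we pass to a subgroup $\Delta$ of finite index that has a nonzero cuspidal class in degree one with coefficients in $E_n$? More strongly, can one $\Delta$ serve all $n$ at once? Both answers are no. For $n=0$ a suitable $\Delta$ always exists, by Theorem 2. For the lattices of Theorem 1 no $\Delta$ works for any $n\ge1$, so a fortiori none works for all $n$.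

For arithmetic lattices Theorem 3 says exactly when the answer is yes. It is yes to both parts or no to both, according to whether $F$ is quadratic over a totally real field. In particular it is yes for every non-cocompact arithmetic lattice, since then $F$ is imaginary quadratic. For non-arithmetic lattices and $n\ge1$ the theorems say nothing.

## 2. The modules $E_{p,q}$, cusp forms, and $(\mathfrak g,K)$-cohomology

Let $K=\mathrm{SU}(2)$, let $\mathfrak g$ be the real Lie algebra of $G$, $\mathfrak k$ that of $K$, and $\mathfrak g=\mathfrak k\oplus\mathfrak p$ with $\mathfrak p$ the traceless Hermitian matrices. A *lattice* is a discrete subgroup of finite covolume. Then $G/K=\mathbb H^3$, and a torsion-free lattice $\Delta$ gives the hyperbolic manifold $\Delta\backslash\mathbb H^3$.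

**The coefficients.** Send $v\otimes\bar w\in\mathbb C^2\otimes\overline{\mathbb C^2}$ to the matrix $vw^*$. This identifies $E_1$ with $M_2(\mathbb C)$, on which $g$ acts by $X\mapsto gXg^*$. Restricted to $K$ the action is $X\mapsto kXk^{-1}$, so $E_1|_K$ is the sum of the scalars and the traceless matrices. In general $\overline{\mathrm{Sym}}{}^n|_K\cong\mathrm{Sym}^n|_K$, and Clebsch–Gordan gives
$$E_n|_K=\mathrm{Sym}^n\otimes\mathrm{Sym}^n=\bigoplus_{k=0}^n\mathrm{Sym}^{2k}.\tag{1}$$

**Two Casimir elements.** The map $X\otimes1\mapsto(X,\bar X)$ identifies $\mathfrak g\otimes_{\mathbb R}\mathbb C$ with $\mathfrak{sl}_2\times\mathfrak{sl}_2$. Complex conjugation with respect to $\mathfrak g$ becomes $(A,B)\mapsto(\bar B,\bar A)$, because this map is antilinear and fixes every $(X,\bar X)$. Let $C_1,C_2$ be the element $H^2+2EF+2FE$ formed in the first and in the second factor (here $E,F,H$ is the standard basis of $\mathfrak{sl}_2$). They are central in $U(\mathfrak g_{\mathbb C})$ and conjugation interchanges them. On a highest weight vector of weight $p$ we have $H^2+2EF+2FE=H^2+2H+4FE$, which acts by $p^2+2p$. So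 on $E_{p,q}$
$$C_1=c_1=p(p+2),\qquad C_2=c_2=q(q+2),\tag{2}$$
and the same scalars occur on $E_{p,q}^*\cong E_{p,q}$. Thus $E_1$ has $(c_1,c_2)=(3,3)$ and $E_{1,0}$ has $(3,0)$. The Casimir $\Omega$ of the real Lie algebra $\mathfrak g$ is proportional to $C_1+C_2$.

**Definition ($(\mathfrak g,K)$-cohomology).** For a $(\mathfrak g,K)$-module $W$, $H^*(\mathfrak g,K;W)$ is the cohomology of the complex $\mathrm{Hom}_K(\Lambda^\bullet\mathfrak p,W)$ with the Lie algebra differential. For $E$ finite-dimensional, $H^*(\mathfrak g,K;V\otimes E)=\mathrm{Ext}^*_{(\mathfrak g,K)}(E^*,V)$.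

The fact we use for computing (Borel–Wallach II.3.1) is this. Let $\pi$ be irreducible unitary and $E$ irreducible finite-dimensional. If $\Omega$ acts by the same scalar on $\pi$ and on $E$, then $H^q(\mathfrak g,K;\pi\otimes E)=\mathrm{Hom}_K(\Lambda^q\mathfrak p,\pi\otimes E)$.

**Definition (cuspidal cohomology).** $L^2_{\rm cusp}(\Gamma\backslash G)$ consists of the $f\in L^2(\Gamma\backslash G)$ whose constant term $\int_{(\Gamma\cap N)\backslash N}f(ng)\,dn$ vanishes for almost every $g$, for every unipotent radical $N$ of a Borel subgroup such that $\Gamma\cap N$ is a lattice in $N$. It is a Hilbert sum of irreducible unitary $\pi$ with finite multiplicities $m_{\rm cusp}(\pi,\Gamma)$. Borel's generalized Matsushima formula says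
$$H^1_{\rm cusp}(\Gamma,E_n)\cong\bigoplus_\pi m_{\rm cusp}(\pi,\Gamma)\,H^1(\mathfrak g,K;\pi\otimes E_n).\tag{3}$$

If $\Gamma$ is cocompact there is no such $N$, so $L^2_{\rm cusp}=L^2$ and $H^1_{\rm cusp}(\Gamma,E_n)=H^1(\Gamma,E_n)$.

**The cases that can be done by hand.** For $n=0$, $H^1(\Delta,\mathbb C)=\mathrm{Hom}(\Delta,\mathbb C)$, so in the cocompact case we ask for a finite cover with $b_1>0$. For $n\ge1$ let $\Delta$ be cocompact and torsion-free. By Borel density the $\Delta$-invariants of $E_n$ are the $G$-invariants, so $H^0(\Delta,E_n)=0$, and by Poincaré duality $H^3(\Delta,E_n)=0$. The Euler characteristic with coefficients in $E_n$ is $(n+1)^2\chi(\Delta\backslash\mathbb H^3)=0$. Hence $\dim H^1=\dim H^2$, and counting gives nothing more.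

Two standard facts are used throughout. By Selberg's lemma every lattice has a torsion-free normal subgroup of finite index. And restriction to a finite-index subgroup is injective on cohomology in characteristic $0$, because corestriction after restriction is multiplication by the index.

## 3. Quaternionic lattices and the field $F$

**Definition (arithmetic lattice; Maclachlan–Reid, *The Arithmetic of Hyperbolic 3-Manifolds*, Ch. 8).** Let $F$ be a number field with exactly one complex place, given by $\tau,\bar\tau:F\to\mathbb C$. Let $D$ be a quaternion algebra over $F$ ramified at all real places of $F$ (that is, $D\otimes_F\mathbb R\cong\mathbb H$, the Hamilton quaternions, there), and $\mathcal O\subset D$ an order. Then $\rho_\tau(\mathcal O^1)$ is a lattice in $G$, cocompact if and only if $D\not\cong M_2(F)$. Arithmetic lattices with field $F$ are those commensurable, up to conjugation in $G$, with some $\rho_\tau(\mathcal O^1)$.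

If $D\cong M_2(F)$ then $D$ is ramified nowhere, so $F$ has no real place and is imaginary quadratic. For instance $F=\mathbb Q(i)$, $\mathcal O=M_2(\mathbb Z[i])$ gives $\mathrm{SL}_2(\mathbb Z[i])$. Three further fields to keep in mind:

- $\mathbb Q[x]/(x^3-x+1)$. The polynomial is irreducible modulo $2$ and has discriminant $4-27=-23<0$, so there are one real and one complex place. The degree is odd, so condition 4 fails.
- $\mathbb Q(2^{1/4})$. It is obtained from $\mathbb Q(\sqrt2)$ by a square root of $\sqrt2$, which is positive at one real place and negative at the other. So it has exactly one complex place, and condition 4 holds.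
- $\mathbb Q[x]/(x^4-x-1)$. The polynomial is irreducible modulo $2$. Its discriminant is $-27-256=-283<0$, so the number of complex places is odd, hence one. The resolvent cubic $x^3+4x-1$ has no rational root and the discriminant is not a square, so the Galois group is $S_4$. A point stabilizer $S_3$ is maximal in $S_4$, so there is no quadratic subfield, and condition 4 fails although the degree is even.

We write $\mathrm{trd}$ and $\mathrm{Nrd}$ for the reduced trace and norm. The matrix $\rho_\tau(x)$ has trace $\tau(\mathrm{trd}\,x)$. If $s$ is a real embedding of $F$, it also gives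
$$\rho_s:\mathcal O^1\to(D\otimes_{F,s}\mathbb R)^1=\mathbb H^1\cong\mathrm{SU}(2)$$
with trace $s(\mathrm{trd}\,x)$. So the abstract group $\mathcal O^1$ has a discrete embedding into $G$ and, for each real place, a *bounded* two-dimensional representation.

## 4. Vanishing when the two Casimir scalars differ

**Proposition A.** Let $\Delta$ be a cocompact lattice in $G$, $(\rho_U,U)$ a finite-dimensional unitary representation of $\Delta$, and $p\ne q$. Then $H^*(\Delta,E_{p,q}\otimes U)=0$ in all degrees.

*Proof.* By the two facts above we may shrink $\Delta$ and assume it is torsion-free. Put $E=E_{p,q}$.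

**Step A1: translation into $\mathrm{Ext}$.** This step replaces group cohomology by $(\mathfrak g,K)$-cohomology of a function space. Let $V$ be the space of smooth right-$K$-finite $f:G\to U$ with $f(\gamma g)=\rho_U(\gamma)f(g)$ for $\gamma\in\Delta$. Since $\Delta$ acts freely on the contractible space $G/K$, the de Rham theorem computes $H^*(\Delta,E\otimes U)$ by $\Delta$-equivariant $E\otimes U$-valued forms $\alpha$ on $G/K$. For $Y_1,\dots,Y_k\in\mathfrak p=T_{eK}(G/K)$ put
$$f(g)(Y_1,\dots,Y_k)=(g^{-1}\otimes1)\,\alpha_{gK}(g_*Y_1,\dots,g_*Y_k).$$
Then $f(\gamma g)=(g^{-1}\gamma^{-1}\otimes1)(\gamma\otimes\rho_U(\gamma))\alpha_{gK}(\cdots)=(1\otimes\rho_U(\gamma))f(g)$. So the action of $\Delta$ on $E$ has been absorbed and only $\rho_U$ remains. Also $f(gk)(Y_\bullet)=(k^{-1}\otimes1)f(g)(\mathrm{Ad}(k)Y_\bullet)$, which says that $f\in\mathrm{Hom}_K(\Lambda^k\mathfrak p,V\otimes E)$. The differentials correspond (Matsushima–Murakami; Borel–Wallach, Ch. VII), and therefore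
$$H^*(\Delta,E\otimes U)\cong H^*(\mathfrak g,K;V\otimes E)=\mathrm{Ext}^*_{(\mathfrak g,K)}(E^*,V).\tag{4}$$

**Step A2: the centre acts on $\mathrm{Ext}$ through either argument.** This step gives an operator that must be $0$. Let $D_i$ be the action of $C_i$ on $V$. Since $K$ is connected, a central $z\in U(\mathfrak g_{\mathbb C})$ commutes with $K$ too, so it acts on every $(\mathfrak g,K)$-module by an endomorphism, naturally in the module. Given an exact sequence $0\to V\to\cdots\to E^*\to0$ representing a class in $\mathrm{Ext}$, $z$ acts on the whole sequence. Hence pushing out along $z_V$ and pulling back along $z_{E^*}$ give the same class (Wigner's lemma, Borel–Wallach I.5.3). So $D_i$ acts on $\mathrm{Ext}^*(E^*,V)$ as the scalar $c_i$, and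
$$T:=(D_1-D_2)-(c_1-c_2)\quad\text{induces }0\text{ on }\mathrm{Ext}^*(E^*,V).\tag{5}$$

**Step A3: $T$ is an automorphism of $V$.** This is where unitarity and compactness enter. The pairing $\langle f_1,f_2\rangle=\int_{\Delta\backslash G}(f_1,f_2)_U\,dg$ is well defined because $\rho_U$ is unitary. Elements of $\mathfrak g$ act skew-symmetrically, so $Z\in\mathfrak g_{\mathbb C}$ has formal adjoint $-\bar Z$, and a product $Z_1Z_2$ has formal adjoint $\bar Z_2\bar Z_1$. As conjugation interchanges the two factors, the adjoint of $C_1=H^2+2EF+2FE$ is the same expression in the second factor. So $D_1$ has formal adjoint $D_2$, and $D_1-D_2$ is formally skew-adjoint.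

To invert $T$ we diagonalize. The form $\mathrm{Re}\,\mathrm{tr}(XY)$ is positive on $\mathfrak p$ and negative on $\mathfrak k$. Take a basis $X_i$ of $\mathfrak p$ and a basis $Y_j$ of $\mathfrak k$, orthonormal for $\pm\mathrm{Re}\,\mathrm{tr}(XY)$, and let $L=-\sum X_i^2-\sum Y_j^2$. This is a nonnegative symmetric elliptic operator on sections of a flat unitary bundle over the compact manifold $\Delta\backslash G$. So $L^2$ is the Hilbert sum of its finite-dimensional eigenspaces, which consist of smooth sections, and the smooth sections are exactly those with rapidly decreasing expansions. Now $D_1,D_2$ are central, hence commute with $L$ and preserve its eigenspaces. On each eigenspace $D_1-D_2$ is skew-Hermitian with imaginary eigenvalues, while $c_1-c_2$ is real. It is nonzero, since $p\neq q$ and $x\mapsto x(x+2)$ is increasing for $x\ge0$. So $T$ is normal there with eigenvalues of absolute value at least $|c_1-c_2|$, and $\|T^{-1}\|\le|c_1-c_2|^{-1}$.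

These inverses fit together to a bounded operator $T^{-1}$ on $L^2$ commuting with $L$, so it preserves rapid decrease of expansions, that is, smoothness. The group $K$ commutes with $L$ (because $\mathrm{Ad}(K)$ preserves the form, $\mathfrak p$ and $\mathfrak k$) and with $T$. So $T^{-1}$ commutes with $K$ and preserves $K$-finiteness. Thus $T:V\to V$ is bijective. It commutes with $\mathfrak g$ and $K$, so it is an automorphism of the $(\mathfrak g,K)$-module $V$.

**Step A4: conclusion.** By Step A3, $T$ induces an automorphism of $\mathrm{Ext}^*(E^*,V)$; by (5) it induces $0$. Hence the group (4) is zero. $\square$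

**Where the argument stops for $E_n$.** The obvious next move is to run this proof for $p=q=n$ with $U=\mathbb C$. Then $c_1-c_2=0$, $T=D_1-D_2$ may have a kernel, and Step A3 breaks. For $n=0$ the conclusion is false, since $H^0(\Delta,\mathbb C)=\mathbb C$. For $n\ge1$ no refinement that looks only at unitary representations of $G$ can help. In Section 8 we compute a unitary $\pi_n$ on which $C_1$ and $C_2$ both act by $n(n+2)$, with $H^1(\mathfrak g,K;\pi_n\otimes E_n)\cong\mathbb C$. Whether $\pi_n$ occurs in $L^2(\Delta\backslash G)$ depends on $\Delta$. So a vanishing proof must use the arithmetic of $\Delta$.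

There is a second lesson in Proposition A. We were allowed an arbitrary *unitary* factor $U$, and it had no effect on the Casimir scalars.

## 5. Galois conjugation of the coefficients, and Theorem 1

The dimension of $H^i(\Delta,M)$ depends only on the abstract group $\Delta$ and the matrices of $M$, and is unchanged when a field automorphism of $\mathbb C$ is applied to all matrix entries. Such an automorphism is usually discontinuous, and it can turn an unbounded representation into a bounded one. For $E_n=\mathrm{Sym}^n\rho\otimes\mathrm{Sym}^n\bar\rho$ we look for an automorphism that keeps $\rho$ and turns $\bar\rho$ into a representation in $\mathrm{SU}(2)$. Then $E_n$ becomes $E_{n,0}\otimes(\text{unitary})$, to which Proposition A applies.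

**Twisting.** For $\sigma\in\mathrm{Aut}(\mathbb C)$ and $M:\Delta\to\mathrm{GL}_N(\mathbb C)$, let $\sigma M$ be $M$ with $\sigma$ applied to the entries. Coordinatewise application of $\sigma$ is a $\Delta$-equivariant, additive, $\sigma$-semilinear bijection $\mathbb C^N_M\to\mathbb C^N_{\sigma M}$. Applied to the values of cochains $\Delta^i\to\mathbb C^N$ it commutes with the coboundaries, so it induces a $\sigma$-semilinear bijection on cohomology, which carries bases to bases. Hence
$$\dim_{\mathbb C}H^i(\Delta,M)=\dim_{\mathbb C}H^i(\Delta,\sigma M).\tag{6}$$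
As a tiny example, let $\Delta=\mathbb Z$, $M(1)=1+\sqrt2$ and $\sigma\sqrt2=-\sqrt2$. Then $M$ expands and $\sigma M(1)=1-\sqrt2$ contracts. In both cases $H^0$ and $H^1$ are the kernel and cokernel of multiplication by $\pm\sqrt2$, hence zero.

**Proposition B.** Let $F,\tau,D,\mathcal O$ be as in Section 3. Suppose $\sigma\in\mathrm{Aut}(\mathbb C)$ satisfies $\sigma\tau=\tau$ and $\sigma\bar\tau=r$ with $r:F\to\mathbb R$ a real embedding. Let $\Gamma$ be commensurable, up to conjugation, with $\rho_\tau(\mathcal O^1)$. Then $\Gamma$ is cocompact and $H^*(\Delta,E_{p,q})=0$ for every finite-index $\Delta\le\Gamma$ and all $(p,q)\ne(0,0)$.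

*Proof.* **Step B1: reductions.** Here we get to a subgroup of $\mathcal O^1$. Since $F$ has a real place, where $D$ is ramified, $D$ is not $M_2(F)$. So $\rho_\tau(\mathcal O^1)$, and with it $\Gamma$, is cocompact. If $p\ne q$, apply Proposition A with $U=\mathbb C$. Let $p=q=n\ge1$. Conjugating in $G$ does not change $\dim H^*(\Delta,E_n)$, and passing to a finite-index subgroup is injective on cohomology. So we may assume $\Delta\subset\rho_\tau(\mathcal O^1)$ and regard $\Delta$ as a subgroup of $\mathcal O^1$.

**Step B2: identify the twists of $\rho$ and $\bar\rho$.** Let $\rho=\rho_\tau|_\Delta$, with character $\tau(\mathrm{trd})$. It is irreducible by Borel density, since an invariant line would put $\Delta$ into a Borel subgroup. Then $\bar\rho$ is irreducible with character $\bar\tau(\mathrm{trd})$. Twisting preserves irreducibility, since $\sigma^{-1}$ carries invariant subspaces back. So $\sigma\rho$ and $\sigma\bar\rho$ are irreducible with characters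
$$\sigma\tau(\mathrm{trd})=\tau(\mathrm{trd}),\qquad\sigma\bar\tau(\mathrm{trd})=r(\mathrm{trd}).$$
The first is the character of $\rho$. The second is the character of $\rho_r:\Delta\to\mathrm{SU}(2)$ from Section 3, which is semisimple because it is unitary. Semisimple complex representations with equal characters are isomorphic, so $\sigma\rho\cong\rho$ and $\sigma\bar\rho\cong\rho_r$.

**Step B3: conclusion.** The polynomials giving $\mathrm{Sym}^n$ have rational coefficients, so twisting commutes with $\mathrm{Sym}^n$:
$$\sigma E_n\cong\mathrm{Sym}^n(\sigma\rho)\otimes\mathrm{Sym}^n(\sigma\bar\rho)\cong E_{n,0}\otimes U,\qquad U=\mathrm{Sym}^n\circ\rho_r\ \text{unitary}.$$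
Proposition A with $(p,q)=(n,0)$, $n\ne0$, gives $H^*(\Delta,\sigma E_n)=0$, and (6) gives $H^*(\Delta,E_n)=0$. $\square$

*Proof of Theorem 1.* Such $F$ exist by Section 3. The algebra $D$ exists because its prescribed ramification set has even cardinality, and $D$ is ramified at the only real place, so $\Gamma$ is a lattice. Since $F$ has a real and a non-real embedding, it is not Galois over $\mathbb Q$ (for a Galois field all embeddings have the same image). So the Galois closure of this cubic field has group $S_3$, acting as the full symmetric group on $\{\tau,\bar\tau,r\}$. Choose the element $\sigma$ fixing $\tau$ and interchanging $\bar\tau$ and $r$, and extend it to an automorphism of $\mathbb C$. Proposition B gives cocompactness and all the vanishing. Since $H^1_{\rm cusp}=H^1$ for cocompact groups, the last sentence of the theorem follows. $\square$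

This settles both parts of the question negatively.

## 6. Which fields admit the twist: $(1)\Rightarrow(4)$ in Theorem 3

For $F=\mathbb Q(i)$ an automorphism fixing $\tau$ fixes $i$, hence also $\bar\tau$, and no twist is available. We now show that this is the shape of every obstruction.

*Proof of $(1)\Rightarrow(4)$ and of the final assertion of Theorem 3.* **Step 1: if no twist exists, then (4) holds.** Suppose every $\sigma\in\mathrm{Aut}(\mathbb C/\tau(F))$ satisfies $\sigma\bar\tau=\bar\tau$. The fixed field of $\mathrm{Aut}(\mathbb C/\tau(F))$ is $\tau(F)$, so $\bar\tau(F)\subset\tau(F)$. Thus $\tau(F)$ is stable under complex conjugation, which induces an automorphism of $F$. It has order $2$, as $\tau$ is not real. Let $F^+$ be its fixed field, so $[F:F^+]=2$ and $\tau(F^+)\subset\mathbb R$. Any embedding of $F^+$ other than $\tau|_{F^+}$ extends to an embedding of $F$. The extension is neither $\tau$ nor $\bar\tau$, since these both restrict to $\tau|_{F^+}$. So it is real, because $F$ has only one complex place. Hence $F^+$ is totally real.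

**Step 2: if (4) fails, Proposition B applies.** By Step 1 there is $\sigma$ with $\sigma\tau=\tau$ and $\sigma\bar\tau\neq\bar\tau$. Also $\sigma\bar\tau\ne\tau$, since otherwise $\bar\tau=\sigma^{-1}\tau=\tau$. So $\sigma\bar\tau$ is an embedding of $F$ other than $\tau,\bar\tau$, hence real. Proposition B shows that $\Gamma$ is cocompact and $H^*(\Delta,E_{p,q})=0$ for all finite-index $\Delta$ and all $(p,q)\ne(0,0)$. As $H^1_{\rm cusp}=H^1$ here, (1) fails. $\square$

The implications $(3)\Rightarrow(2)\Rightarrow(1)$ are immediate. If $[F:\mathbb Q]$ is odd, (4) fails. What remains is Theorem 2 and $(4)\Rightarrow(3)$.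

## 7. Classes that vanish on the cusps: Theorem 2

*Cocompact $\Gamma$.* Replace $\Gamma$ by a torsion-free finite-index subgroup. By Agol (*The virtual Haken conjecture*, Doc. Math. 18 (2013)) every closed hyperbolic 3-manifold has a finite cover with $b_1>0$, and $H^1_{\rm cusp}=H^1$.

*Non-cocompact $\Gamma$.* Now $b_1>0$ is not enough. For the figure-eight knot complement $H^1(\,\cdot\,,\mathbb C)=\mathbb C$, but $H_1$ is generated by the meridian, which lies in the cusp, so no nonzero class vanishes on the cusp. The way past this is to find a cover whose first Betti number grows faster than its number of relevant cusps.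

**Step 1: a nonzero class vanishing on all cusps.** By Cooper–Long–Reid (*Essential closed surfaces in bounded 3-manifolds*, J. AMS 10 (1997)) there are a torsion-free finite-index $\Delta_1\le\Gamma$ and a surjection $\varphi:\Delta_1\to F_2$ onto a free group of rank $2$. Let $P_1,\dots,P_c\cong\mathbb Z^2$ represent the cusps of $\Delta_1$. Abelian subgroups of a free group are cyclic, so $\varphi(P_i)=\langle w_i\rangle$. The free group is torsion-free and residually finite, so there is a surjection $q:F_2\to Q$ onto a finite group under which $w_i,w_i^2,\dots,w_i^c$ remain nontrivial whenever $w_i\ne1$. Then $q(w_i)$ has order at least $c+1$ for these $i$. Put $F'=\ker q$, free of rank $|Q|+1$, and $\Delta=\varphi^{-1}(F')$, a normal subgroup of $\Delta_1$ with quotient $Q$.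

The cusps of $\Delta$ over $P_i$ correspond to $\Delta\backslash\Delta_1/P_i$, so there are $|Q|/|q\varphi(P_i)|$ of them. Their groups are $\Delta\cap gP_ig^{-1}$, with $\varphi$-image in $\varphi(g)\langle w_i\rangle\varphi(g)^{-1}$; this image is cyclic, and trivial if $w_i=1$. So the number of cusps of $\Delta$ with nontrivial image in $F'$ is at most
$$c\cdot\frac{|Q|}{c+1}<|Q|.$$
Vanishing on a cyclic subgroup is at most one linear condition on $H^1(F',\mathbb C)$, which has dimension $|Q|+1$. So some nonzero class in $H^1(F',\mathbb C)$ vanishes on all these images. Its pullback along the surjection $\Delta\to F'$ is nonzero in $H^1(\Delta,\mathbb C)$ and vanishes on every cusp group of $\Delta$.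

**Step 2: an $L^2$ harmonic representative.** This step turns the topological class into analysis. Let $M=\Delta\backslash\mathbb H^3$ and let $\theta$ be a closed 1-form in the class. On each cusp end, a torus times a half-line, $\theta=dh$ for a function $h$. Subtracting $d$ of the cut-off functions $\chi h$ gives a compactly supported closed form $\eta$ in the same class, not exact. On the complete manifold $M$ the Hodge–Kodaira decomposition writes an $L^2$ 1-form as an orthogonal sum of an $L^2$ form killed by $d$ and $\delta$, an element of the closure of $dC_c^\infty$, and an element of the closure of $\delta$ of compactly supported 2-forms. As $\eta$ is closed with compact support, it is orthogonal to the last space. So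
$$\eta=\omega+\lim_jd\psi_j\ \text{ in }L^2,\qquad\psi_j\in C_c^\infty,\quad d\omega=\delta\omega=0,\quad\omega\in L^2.$$
For a closed compactly supported 2-form $\beta$ we get $\int(\eta-\omega)\wedge\beta=\lim_j\int d(\psi_j\beta)=0$. By Poincaré duality $[\omega]=[\eta]\ne0$, so $\omega\ne0$.

**Step 3: $\omega$ is cuspidal.** Move a cusp to $\infty$ in upper half-space coordinates $(x_1,x_2,y)$ with metric $(dx_1^2+dx_2^2+dy^2)/y^2$. The cusp group acts by a lattice of translations in $x$. Lift $\omega$ to $\mathbb H^3$ and average over this lattice's torus of translations: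
$$\omega_0=a_1(y)\,dx_1+a_2(y)\,dx_2+b(y)\,dy,\qquad y>0.$$
Translations are isometries, so $\omega_0$ is closed and coclosed for all $y>0$. For $y\ge y_0$ the cusp embeds in $M$, so averaging keeps $\omega_0$ in $L^2$ there. Here $|\omega_0|^2=y^2(|a_1|^2+|a_2|^2+|b|^2)$ and the volume is $y^{-3}dx\,dy$. Closedness says $a_i'=0$, so $a_i$ is constant, and $\int_{y_0}^\infty|a_i|^2y^{-1}dy<\infty$ forces $a_i=0$. Coclosedness says $(y^{-3}\cdot y^2b)'=(b/y)'=0$, so $b=\beta y$, and $\int_{y_0}^\infty|\beta|^2y\,dy<\infty$ forces $\beta=0$. So $\omega_0=0$ for all $y>0$.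

For $X\in\mathfrak p$ let $f_X(g)=\omega_{gK}(g_*X)$, a function on $\Delta\backslash G$ that is in $L^2$ because $\omega$ is. The group $N$ of the cusp acts by translations, which fix $dx_1,dx_2,dy$. So the average of $n\mapsto f_X(ng)$ over $(\Delta\cap N)\backslash N$ is $\omega_0(g_*X)=0$. (If the cusp group contains elements $-n$ with $n\in N$, then $\Delta\cap N$ is of finite index in its group of translations, and the average is the same.) Moreover $f_X(gk)=f_{\mathrm{Ad}(k)X}(g)$. So $X\mapsto f_X$ is a nonzero element of $\mathrm{Hom}_K(\mathfrak p,L^2_{\rm cusp}(\Delta\backslash G))$.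

**Step 4: an irreducible constituent with cohomology.** By Kuga's lemma the Hodge Laplacian on $\omega$ corresponds to $-\Omega$ on the $f_X$, so $\Omega f_X=0$. Choose an irreducible closed $\pi\subset L^2_{\rm cusp}$ whose orthogonal projector $P$ does not kill $X\mapsto f_X$; say $Pf_X\ne0$. Let $\lambda$ be the scalar of $\Omega$ on $\pi$. For $\alpha\in C_c^\infty(G)$ the vector $R(\alpha)f_X$ (with $R$ right translation) is a smooth vector of $L^2_{\rm cusp}$, and $\Omega R(\alpha)f_X=R(\alpha)\Omega f_X=0$ since $\Omega$ is bi-invariant. Hence
$$\lambda R(\alpha)Pf_X=\Omega PR(\alpha)f_X=P\,\Omega R(\alpha)f_X=0.$$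
Letting $\alpha$ tend to the delta function at $1$ gives $\lambda Pf_X=0$, so $\lambda=0$. Thus $\mathrm{Hom}_K(\mathfrak p,\pi)\neq0$ and $\Omega$ acts on $\pi$ by $0$, as on the trivial module. By Borel–Wallach II.3.1, $H^1(\mathfrak g,K;\pi)=\mathrm{Hom}_K(\mathfrak p,\pi)\ne0$. By (3), $H^1_{\rm cusp}(\Delta,\mathbb C)\ne0$. $\square$

## 8. The representation $\pi_n$ and the reduction of $(4)\Rightarrow(3)$

**Step 0a: reduction to one commensurable group and $n\ge1$.** This lets us choose the group freely. If $\Delta'\subset\Delta$ has finite index then $L^2_{\rm cusp}(\Delta\backslash G)\subset L^2_{\rm cusp}(\Delta'\backslash G)$, since averaging over $(\Delta'\cap N)\backslash N$ or over $(\Delta\cap N)\backslash N$ gives the same constant term. So by (3) nonvanishing of $H^1_{\rm cusp}$ passes to finite-index subgroups. It is also invariant under conjugation in $G$. Suppose $\Delta_0$ is commensurable with $\rho_\tau(\mathcal O^1)$ and $H^1_{\rm cusp}(\Delta_0,E_n)\ne0$ for all $n\ge1$. Some conjugate of $\Delta_0$ is commensurable with $\Gamma$. Intersect $\Gamma$, this conjugate, and the subgroup of $\Gamma$ from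 Theorem 2. The result has finite index in $\Gamma$ and works for all $n\ge0$. So it suffices to find $\Delta_0$.

**Step 0b: a unitary representation with cohomology in $E_n$.** Let $\pi_n$ be the unitary principal series of $G$ induced (normalized) from $\mathrm{diag}(z,z^{-1})\mapsto(z/\bar z)^{n+1}$. It is irreducible. The character is $z^{n+1}\bar z^{-(n+1)}$, so $C_1$ and $C_2$ both act by $(n+1)^2-1=n(n+2)$, as on $E_n$ by (2). Hence $\Omega$ acts by the same scalar on $\pi_n$ and $E_n$. The restriction of $\pi_n$ to $K$ is induced from the character of weight $2n+2$ of the diagonal torus. So its $K$-types are the $\mathrm{Sym}^j$ with $j\ge2n+2$ even, once each. Now $\mathfrak p_{\mathbb C}\cong\mathrm{Sym}^2$, and by (1)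
$$\mathrm{Hom}_K(\mathfrak p,\pi_n\otimes E_n)\cong\bigoplus_{k=0}^n\mathrm{Hom}_K(\mathrm{Sym}^2\otimes\mathrm{Sym}^{2k},\pi_n).$$
The highest type in $\mathrm{Sym}^2\otimes\mathrm{Sym}^{2k}$ is $\mathrm{Sym}^{2k+2}$, occurring once. Only $k=n$ reaches a $K$-type of $\pi_n$, so the space is one-dimensional. By Borel–Wallach II.3.1, $H^1(\mathfrak g,K;\pi_n\otimes E_n)\cong\mathbb C$. By (3) it suffices to find $\Delta_0$, independent of $n$, with
$$\pi_n\subset L^2_{\rm cusp}(\Delta_0\backslash G)\quad\text{for all }n\ge1.\tag{7}$$

**The plan.** Let $F/F^+$ be quadratic with $F^+$ totally real. We produce $\pi_n$ as the complex component of a base change from $F^+$ to $F$. Over $F^+$ we need automorphic forms of weight $n+2$ at one place and weight $2$ at the others, and these come from a definite quaternion algebra, where forms can be written down. The delicate point is that all levels must be bounded independently of $n$.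

**Setup.** Let $m=[F^+:\mathbb Q]$ and let $\mathfrak o$ be the integers of $F^+$. As $F$ has one complex place, exactly one real place $v_1$ of $F^+$ becomes complex in $F$; call that place $w_1$. The real places $v_2,\dots,v_m$ split in $F$. Let $S_D$ be the set of finite places of $F$ where $D$ ramifies. Choose a finite set $S'$ of finite places of $F^+$ that contains all places below $S_D$ and at least one place inert in $F$, with $|S'|\equiv m\pmod2$. Let $B$ be the quaternion algebra over $F^+$ ramified exactly at $v_1,\dots,v_m$ and $S'$, an even number of places, and $\mathcal O_B$ a maximal order. The group $\mathcal O_B^1$ is discrete in a product of copies of the compact group $\mathbb H^1$, so it is finite. Let $\xi_n$ be the representation of $B_\infty^\times=\prod_j\mathbb H^\times$ given by $\mathrm{Sym}^n\cdot\mathrm{Nrd}^{-n/2}$ on the $v_1$-factor and trivial on the others. A scalar $t>0$ at $v_1$ acts by $t^n\cdot t^{-n}=1$, so $\xi_n$ is trivial on $Z_\infty^+=\prod\mathbb R_{>0}$, and it is unitary.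

For example let $F=\mathbb Q(\sqrt{-3})$ and $D=M_2(F)$. Then $F^+=\mathbb Q$, $m=1$, and we may take $S'=\{2\}$, since $2$ is inert in $F$. $B$ is the Hamilton quaternion algebra over $\mathbb Q$, $\mathcal O_B$ the Hurwitz order, and $\mathcal O_B^1$ has 24 elements.

## 9. Forms on a definite quaternion algebra with level independent of $n$

The first attempt is to take full level: prescribe $f(\gamma yu)=\langle\xi_n(y)w,w'\rangle$ for $\gamma\in B^\times(F^+)$, $y\in B_\infty^\times$, $u\in\prod_v\mathcal O_{B_v}^\times$. The formula is consistent only if $w'$ is fixed by $\xi_n(\lambda)$ for every $\lambda\in\mathcal O_B^\times$. Since $\xi_n(-1)=(-1)^n$, this forces $w'=0$ for every odd $n$. Even $n$ can fail too. For the Hurwitz order and $n=2$, $\mathcal O_B^1$ acts on $\mathrm{Sym}^2$ through the rotation group $A_4$ of the tetrahedron, which has no nonzero fixed vector in $\mathbb C^3$. The remedy is a level at which every global unit is invisible to all $\xi_n$ at once.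

**Step 1a: choice of the level.** This step finds congruences that kill all bad units. Whether a unit of $\mathfrak o$ is totally positive depends only on its class in the finite group $\mathfrak o^\times/(\mathfrak o^\times)^2$. Let $u_i$ represent the classes that are not totally positive. Each $u_i$ is a non-square, so by Chebotarev there are infinitely many odd primes modulo which $u_i$ is a non-square; choose such a $\mathfrak p_i\notin S'$. Choose also an odd prime $\mathfrak p\notin S'$ with $\varepsilon-1\notin\mathfrak p\mathcal O_B$ for all $1\ne\varepsilon\in\mathcal O_B^1$. This excludes only finitely many primes, since $\mathcal O_B^1$ is finite. Take all these primes distinct, let $N$ be their product, and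
$$\tilde U=\Big\{u\in\prod_v\mathcal O_{B_v}^\times:\ u\equiv1\bmod N\Big\}.$$

In the Hurwitz example $u_1=-1$, and $\mathfrak p_1$ is a prime congruent to $3$ modulo $4$. For $\varepsilon\ne1$ in $\mathcal O_B^1$ one has $\mathrm{Nrd}(\varepsilon-1)=2-\mathrm{trd}\,\varepsilon\in\{1,2,3,4\}$, which is divisible by no $p^2$ with $p$ odd, so any odd $p$ will do. With $F=\mathbb Q(\sqrt{-3})$ we can take $N=7\cdot13$, and both primes split in $F$. Splitting cannot always be arranged. For $F=\mathbb Q(i)$ a prime modulo which $-1$ is a non-square is inert in $F$. This is why Step 3c below is needed.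

**Step 1b: global elements of $\tilde U$.** *Claim: every $\lambda\in B^\times(F^+)$ with finite part in $\tilde U$ is a central totally positive unit, so $\xi_n(\lambda)=1$ for all $n$.* We have $\lambda\in\mathcal O_B^\times$ and $\mathrm{Nrd}\,\lambda\in\mathfrak o^\times$. Writing $\lambda=1+x$ with $x\in N\mathcal O_B$, we get $\mathrm{Nrd}\,\lambda=1+\mathrm{trd}\,x+\mathrm{Nrd}\,x\equiv1\bmod N$. So $\varepsilon=\lambda^2\,\mathrm{Nrd}(\lambda)^{-1}$ lies in $\mathcal O_B^1$ and is $\equiv1\bmod N$, hence mod $\mathfrak p$. By the choice of $\mathfrak p$, $\varepsilon=1$ and $\lambda^2\in F^+$. From $\lambda^2-\mathrm{trd}(\lambda)\lambda+\mathrm{Nrd}\,\lambda=0$, either $\lambda\in F^+$ or $\mathrm{trd}\,\lambda=0$. In the second case $0=\mathrm{trd}\,\lambda=2+\mathrm{trd}\,x\equiv2\bmod\mathfrak p$, impossible as $\mathfrak p$ is odd. So $\lambda\in\mathfrak o^\times$. Also $\lambda\equiv1\bmod N$ in $\mathfrak o$, because $B$ is a matrix algebra at the places dividing $N$, where a scalar matrix is divisible by $N$ only if its entry is. If $\lambda$ were not totally positive, then $\lambda=u_is^2$ for some $i$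 and $s\in\mathfrak o^\times$, and $u_i\equiv s^{-2}\bmod\mathfrak p_i$ would be a square, a contradiction.

**Step 1c: the automorphic representation.** Put $f(\gamma yu)=\langle\xi_n(y)w,w'\rangle$ for $\gamma\in B^\times(F^+)$, $y\in B^\times_\infty$, $u\in\tilde U$, and $f=0$ elsewhere. If $\gamma yu=\gamma'y'u'$, then $\lambda=\gamma'^{-1}\gamma$ has finite part $u'u^{-1}\in\tilde U$, and $y'=\lambda_\infty y$. By the claim $\xi_n(y')=\xi_n(\lambda)\xi_n(y)=\xi_n(y)$. So $f$ is well defined, and it is nonzero for suitable $w,w'$. It lies in $L^2(B^\times(F^+)Z_\infty^+\backslash B^\times(\mathbb A))$, whose underlying quotient is compact since $B$ is a division algebra. It is right $\tilde U$-invariant, and under right translation by $B_\infty^\times$ it generates a multiple of $\xi_n$. The space is a Hilbert sum of irreducibles. A nonzero projection of $f$ gives an irreducible unitary automorphic representation $\Pi_n'$ of $B^\times(\mathbb A)$ with $\Pi'_{n,\infty}\cong\xi_n$ and $(\Pi'_n)^{\tilde U}\ne0$. Since $n\ge1$, it is not one-dimensional.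

At $v\in S'$, where $N$ is a unit, $\Pi'_{n,v}$ has an $\mathcal O_{B_v}^\times$-fixed vector. This subgroup is normal in $B_v^\times$ with quotient $\mathbb Z$, so it acts trivially on all of $\Pi_{n,v}'$. Hence $\Pi'_{n,v}=\chi_v\circ\mathrm{Nrd}$ with $\chi_v$ an unramified character.

## 10. From $B$ to $\mathrm{GL}_2$ over $F^+$ and over $F$

**The Jacquet–Langlands correspondence** (LNM 114; also Gelbart–Jacquet, Corvallis). Let $B$ be a quaternion division algebra over a number field. The irreducible automorphic representations $\Pi'$ of $B^\times(\mathbb A)$ that are not one-dimensional correspond to the cuspidal $\Pi$ of $\mathrm{GL}_2(\mathbb A)$ that are square-integrable modulo centre at every ramified place of $B$. At unramified places $\Pi_v=\Pi'_v$. At ramified places $\mathrm{Sym}^n\cdot\mathrm{Nrd}^{-n/2}$ of $\mathbb H^\times$ corresponds to the discrete series of weight $n+2$ (with central character trivial on $\mathbb R_{>0}$), and $\chi\circ\mathrm{Nrd}$ at a finite place corresponds to $\mathrm{St}\otimes\chi$, with $\mathrm{St}$ the Steinberg representation.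

**Step 2: transfer to $\mathrm{GL}_2/F^+$.** By Section 9, $\Pi'_n$ corresponds to a cuspidal $\Pi_n$ of $\mathrm{GL}_2(\mathbb A_{F^+})$ with the following components:

- at $v_1$, the discrete series of weight $n+2$; at $v_j$ ($j\ge2$), the discrete series of weight $2$;
- at $v\in S'$, $\mathrm{St}\otimes\chi_v$ with $\chi_v$ unramified;
- at finite $v\nmid N$, $v\notin S'$, unramified;
- at $v\mid N$, a representation with nonzero vectors fixed by the principal congruence subgroup $K(\mathfrak p_v^{k_v})$, where $k_v=\mathrm{ord}_vN$ does not depend on $n$.

**Quadratic base change** (Langlands, *Base Change for GL(2)*, 1980). A cuspidal $\Pi$ of $\mathrm{GL}_2(\mathbb A_{F^+})$ has a base change $\widetilde\Pi$ to $\mathrm{GL}_2(\mathbb A_F)$, which is cuspidal unless $\Pi\cong\Pi\otimes\omega_{F/F^+}$. Its components depend only on those of $\Pi$. At places above a split $v$ they equal $\Pi_v$. Otherwise, with $\mathrm N$ the local norm, $\pi(\mu_1,\mu_2)$ goes to $\pi(\mu_1\circ\mathrm N,\mu_2\circ\mathrm N)$, $\mathrm{St}\otimes\chi$ goes to $\mathrm{St}\otimes(\chi\circ\mathrm N)$, and twisting by $\chi$ becomes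 twisting by $\chi\circ\mathrm N$. At a real place becoming complex the parameter is restricted to $\mathbb C^\times$.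

**Step 3a: $\widetilde\Pi_n$ is cuspidal.** At an inert $v\in S'$ the local character $\omega_v$ is nontrivial, so $\mathrm{St}\otimes\chi_v\omega_v\not\cong\mathrm{St}\otimes\chi_v$. Hence $\Pi_n\not\cong\Pi_n\otimes\omega_{F/F^+}$. This is the reason for the inert place in $S'$.

**Step 3b: components away from $N$.** At $w_1$ the weight $n+2$ discrete series has parameter $\mathrm{Ind}_{\mathbb C^\times}^{W_{\mathbb R}}(z/\bar z)^{(n+1)/2}$, where $(z/\bar z)^{1/2}$ means $z/|z|$. Its restriction to $\mathbb C^\times$ is $(z/\bar z)^{(n+1)/2}\oplus(z/\bar z)^{-(n+1)/2}$. So $\widetilde\Pi_{n,w_1}$ is the principal series of $\mathrm{GL}_2(\mathbb C)$ with these two characters. On $\mathrm{diag}(z,z^{-1})$ their ratio gives $(z/\bar z)^{n+1}$, and therefore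
$$\widetilde\Pi_{n,w_1}|_{\mathrm{SL}_2(\mathbb C)}=\pi_n.\tag{8}$$
At real places of $F$ we get the discrete series of weight $2$. At $w\mid v\in S'$ we get $\mathrm{St}\otimes$(unramified character). At other finite $w\mid v\nmid N$ the component is unramified, even if $v$ ramifies in $F$, because $\mu_i\circ\mathrm N$ is trivial on units when $\mu_i$ is. The induced representation does stay irreducible. Since $\Pi_{n,v}$ is unitary and infinite-dimensional, $|\mu_1/\mu_2|=|\cdot|^t$ with $|t|<1$, so $(\mu_1/\mu_2)\circ\mathrm N\ne|\cdot|_w^{\pm1}$. The same remark applies below.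

**Step 3c: components above $N$.** *Claim: for $w\mid v\mid N$ there is an open compact $K_w\subset\mathrm{GL}_2(F_w)$, independent of $n$, with $\widetilde\Pi_{n,w}^{K_w}\ne0$.* Write $k=k_v$. If $v$ splits, take $K_w=K(\mathfrak p_v^k)$. Otherwise consider two cases; the intersection of the resulting groups works for all $n$.

Suppose first that $\Pi_{n,v}$ is $\pi(\mu_1,\mu_2)$ or a twist of Steinberg, which we realize inside the representation induced from some $\mu_1,\mu_2$. Let $f\ne0$ be $K(\mathfrak p_v^k)$-fixed. For $b\in B(\mathfrak o_v)\cap K(\mathfrak p_v^k)$, where $B(\mathfrak o_v)$ now denotes upper triangular matrices, and $g\in\mathrm{GL}_2(\mathfrak o_v)$, normality of $K(\mathfrak p_v^k)$ gives $f(bg)=f(g\cdot g^{-1}bg)=f(g)$. By the Iwasawa decomposition some $f(g)\ne0$, and the modulus character is trivial on $B(\mathfrak o_v)$. So $\mu_1,\mu_2$ are trivial on $1+\mathfrak p_v^k$. Choose $k'\ge1$ with $\mathrm N(1+\mathfrak p_w^{k'})\subset1+\mathfrak p_v^k$; then $\mu_i\circ\mathrm N$ is trivial on $1+\mathfrak p_w^{k'}$. In the principal series case the base change contains a $K(\mathfrak p_w^{k'})$-fixed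 vector, namely the function supported on $B(F_w)K(\mathfrak p_w^{k'})$ that is the inducing character on $B(F_w)$ and $K(\mathfrak p_w^{k'})$-invariant. It is well defined because that character is trivial on $B(F_w)\cap K(\mathfrak p_w^{k'})$. In the Steinberg case, with $\Pi_{n,v}=\mathrm{St}\otimes\chi$, the characters $\mu_1,\mu_2$ are $\chi|\cdot|^{\pm1/2}$, so $\chi\circ\mathrm N$ is trivial on $1+\mathfrak p_w^{k'}$. Now $\mathrm{St}$ has an Iwahori-fixed vector, the Iwahori subgroup contains $K(\mathfrak p_w^{k'})$, and $\chi\circ\mathrm N\circ\det$ is trivial on $K(\mathfrak p_w^{k'})$. So $\mathrm{St}\otimes(\chi\circ\mathrm N)$ has a $K(\mathfrak p_w^{k'})$-fixed vector.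

Suppose now that $\Pi_{n,v}$ is supercuspidal. Up to unramified twist there are only finitely many supercuspidals with nonzero $K(\mathfrak p_v^k)$-fixed vectors (Bernstein). Base change turns an unramified twist into an unramified twist. An unramified twist does not affect vectors fixed by a compact subgroup, whose determinants are units. So intersecting finitely many open compact subgroups, one for each representative, gives a group that works for all of them.

## 11. Transfer to $D^\times$ and restriction to $\mathrm{SL}(2,\mathbb C)$

**Step 4: transfer to $D^\times$.** Here we come back to the algebra that defines $\Gamma$. $D$ ramifies at the real places of $F$, where $\widetilde\Pi_n$ is the discrete series of weight $2$, and at $S_D$, which lies above $S'$, where $\widetilde\Pi_n$ is $\mathrm{St}\otimes$(unramified). These are square-integrable modulo centre, so $\widetilde\Pi_n$ transfers to an automorphic representation $\Pi_n''$ of $D^\times(\mathbb A_F)$; if $D=M_2(F)$, put $\Pi_n''=\widetilde\Pi_n$. At ramified real places $\Pi''_n$ is trivial. At $w\in S_D$ it is an unramified character composed with $\mathrm{Nrd}$.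 Elsewhere it equals $\widetilde\Pi_{n,w}$.

So there is an open compact $K_f\subset D^\times(\mathbb A_{F,f})$, independent of $n$, with nonzero fixed vectors in every $\Pi''_n$, $n\ge1$. Take $\mathcal O_{D_w}^\times$ (the units of the maximal order) at $S_D$, an Iwahori subgroup at the other places above $S'$, $K_w$ at the places above $N$, and a maximal compact subgroup elsewhere, given by a fixed maximal order of $D$.

**Step 5a: the group $\Delta_0$.** Let $g_1,\dots,g_h\in D^\times(\mathbb A_{F,f})$ represent the finite set $D^\times(F)\backslash D^\times(\mathbb A_F)/D^\times(F_\infty)K_f$, and put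
$$K'=\bigcap_ig_iK_fg_i^{-1},\qquad\Delta_0=\rho_\tau\big(D^1(F)\cap K'\big).$$
Any two open compact subgroups of $D^1(\mathbb A_{F,f})$ are commensurable, so $\Delta_0$ is commensurable with $\rho_\tau(\mathcal O^1)$. It does not depend on $n$.

**Step 5b: restricting adelic forms to $G$.** Let $0\ne\varphi=u\otimes f_0\in\Pi''_n$ be a $K_f$-fixed pure tensor with $u\in\Pi''_{n,w_1}$ $K$-finite. Since $\varphi\neq0$ there are $i$ and $y\in D^\times(F_\infty)$ with $\varphi(g_iy)\ne0$. The function $\varphi$ is right invariant under the factors at real places, where $\Pi''_n$ is trivial. At $w_1$ we have $\mathrm{GL}_2(\mathbb C)=\mathbb C^\times\mathrm{SL}_2(\mathbb C)$, and $\mathbb C^\times$ acts through the central character. So there is $x\in\mathrm{SL}_2(\mathbb C)=D^1(F_{w_1})$ with $\varphi(xg_i)\ne0$. Fix $f_0$ and $i$, and put $\psi_u(x)=\varphi(xg_i)$ for varying $u$. For $\delta\in D^1(F)\cap K'$, multiply on the left by $\delta^{-1}\in D^\times(F)$. This cancels $\delta$ at $w_1$ and introduces $\delta_f^{-1}$ at the finite places and $\delta_{\rm real}^{-1}$ at the real ones: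
$$\psi_u(\delta x)=\varphi\big(xg_i\cdot g_i^{-1}\delta_f^{-1}g_i\cdot\delta_{\rm real}^{-1}\big)=\psi_u(x),$$
because $g_i^{-1}\delta_f^{-1}g_i\in K_f$. So $\psi_u$ is a function on $\Delta_0\backslash G$. By (8), $u\mapsto\psi_u$ is a nonzero $(\mathfrak g,K)$-map from the $K$-finite vectors of $\pi_n$, and it is injective since $\pi_n$ is irreducible.

**Step 5c: square-integrability and cuspidality.** The central character of $\Pi_n''$ is unitary, so $|\varphi|$ is invariant under the centre. It is bounded. If $D\ne M_2(F)$ this holds by compactness of $D^\times(F)\backslash D^\times(\mathbb A_F)$ modulo centre, and if $D=M_2(F)$ it holds because cusp forms are bounded. So $\psi_u$ is bounded on $\Delta_0\backslash G$, which has finite volume, and $\psi_u\in L^2$. The $\psi_u$ are $K$-finite and eigenfunctions of the centre of $U(\mathfrak g_{\mathbb C})$, so they are analytic vectors and the closure of their span is $G$-stable. The $L^2$ product pulls back to an invariant Hermitian product on the irreducible module, which by Schur is a multiple of that of $\pi_n$. Hence $\pi_n\subset L^2(\Delta_0\backslash G)$. If $D\neq M_2(F)$,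 then $\Delta_0$ is cocompact, $L^2=L^2_{\rm cusp}$, and (7) holds.

If $D=M_2(F)$, let $\mathcal N$ be the unipotent radical of an $F$-rational Borel subgroup of $\mathrm{SL}_2$; all cusps of $\Delta_0$ arise from such $\mathcal N$. Strong approximation for the additive group gives
$$\mathcal N(\mathbb A)=\mathcal N(F)\,\mathcal N(\mathbb C)\,\big(\mathcal N(\mathbb A_f)\cap K'\big).$$
For $\kappa\in\mathcal N(\mathbb A_f)\cap K'$ we have $\varphi(\nu\kappa xg_i)=\varphi(\nu xg_i\cdot g_i^{-1}\kappa g_i)=\varphi(\nu xg_i)$ when $\nu\in\mathcal N(\mathbb C)$. Hence the adelic constant term $\int_{\mathcal N(F)\backslash\mathcal N(\mathbb A)}\varphi(\nu xg_i)\,d\nu$, which vanishes because $\widetilde\Pi_n$ is cuspidal and all $F$-rational Borel subgroups are conjugate over $F$, is a positive multiple of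
$$\int_{(\mathcal N(F)\cap\Delta_0)\backslash\mathcal N(\mathbb C)}\psi_u(\nu x)\,d\nu.$$
So the $\psi_u$ lie in $L^2_{\rm cusp}(\Delta_0\backslash G)$, and again (7) holds.

Thus $H^1_{\rm cusp}(\Delta_0,E_n)\ne0$ for all $n\ge1$, with $\Delta_0$ independent of $n$. By Step 0a this proves $(4)\Rightarrow(3)$, and with Section 6 it completes the proof of Theorem 3. $\square$
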